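# Finite covers of the rose and separable words: rank obstructions in the Magnus expansion

## Guessing that separable words generate every finite regular cover

Let $n\ge 3$, let $F=\mathbf F_n$ be the free group on $x_1,\dots,x_n$, and let $\mathbf R_n$ be the wedge of $n$ circles, so that $\pi_1(\mathbf R_n)=F$. A *free factor* of $F$ is a subgroup $A$ with $F=A*B$ for some subgroup $B$; it is *proper* if $A\neq F$. The trivial subgroup counts as a free factor. A basis of a free factor extends to a basis of $F$, and conversely any part of a basis of $F$ generates a free factor.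

**Definition.** A word in $F$ is *separable* if it lies in some proper free factor of $F$. The set of separable words is $\mathcal C^{\mathrm{sep}}$. For $N\le F$ put $N^{\mathrm{sep}}=\langle N\cap\mathcal C^{\mathrm{sep}}\rangle$.

For instance, in $\mathbf F_3$ the words $x_1^2x_2^2$ and $[x_1,x_2]$ are separable, since they lie in $\langle x_1,x_2\rangle$; so is every power of a primitive element (an element of some basis). Conjugates of free factors are free factors, so $\mathcal C^{\mathrm{sep}}$ is invariant under conjugation, and $N^{\mathrm{sep}}$ is normal in $F$ whenever $N$ is.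

The following question comes from Becky Eastham, "Separable homology of graphs and the separability complex", arXiv:2401.01320 (2024). If $\Gamma\to\mathbf R_n$ is a finite regular cover, is $\pi_1(\Gamma)$ generated by $\mathcal C^{\mathrm{sep}}\cap\pi_1(\Gamma)$? Finite regular covers correspond to finite-index normal subgroups, so this asks whether $N=N^{\mathrm{sep}}$ for every finite-index normal $N\lhd F$.

The answer one would first guess is yes: there are very many proper free factors, and each of them meets $N$ in a subgroup of finite index in that factor. We test the guess.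

*The quotient $\mathbb Z/2$, with $n=3$.* Let $N$ be the kernel of $x_1\mapsto 1$, $x_2,x_3\mapsto 0$. With the transversal $\{1,x_1\}$, the Schreier generators of $N$ are
$$x_1^2,\quad x_2,\quad x_3,\quad x_1x_2x_1^{-1},\quad x_1x_3x_1^{-1}.$$
All five are separable, so $N=N^{\mathrm{sep}}$.

*The quotient $(\mathbb Z/2)^3$, with $n=3$.* Let $N$ be the kernel of $F\to(\mathbb Z/2)^3$, $x_i\mapsto e_i$. The words $x_i^2$ and $[x_i,x_j]$ lie in $N$ and are separable. So in $F/N^{\mathrm{sep}}$ the three generators commute and have order dividing $2$, and $|F/N^{\mathrm{sep}}|\le 8=|F/N|$. Since $N^{\mathrm{sep}}\le N$, the two are equal. This way of arguing, bounding the order of $F/N^{\mathrm{sep}}$ from above, will be used twice more.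

Throughout, $[g,h]=g^{-1}h^{-1}gh$.

## Quotients for which the guess is right

The two tests are instances of general statements. Write $d(G)$ for the minimal number of generators of $G$.

**Theorem 1.** Let $N\lhd F=\mathbf F_n$ have finite index and let $G=F/N$. Then $N=N^{\mathrm{sep}}$ in each of these cases:

* (a) $n\ge 2$ and some proper free factor of $F$ maps onto $G$;
* (b) $n\ge 3$ and $G$ is abelian;
* (c) $n\ge 2$, $G$ is solvable and $d(G)\le n-1$.

Let $\varphi:F\to G$ be the quotient map.

**Proof of (a).** The aim is to bound $|F/N^{\mathrm{sep}}|$ by $|G|$. Enlarge the given factor to a free factor $A$ with basis $x_1,\dots,x_{n-1}$, where $x_1,\dots,x_n$ is a basis of $F$; still $\varphi(A)=G$. Choose $a\in A$ with $\varphi(a)=\varphi(x_n)$ and put $y=x_na^{-1}\in N$. Then $x_1,\dots,x_{n-1},y$ is again a basis of $F$, so $\langle y\rangle$ is a free factor, proper because $n\ge2$. Hence $y\in N^{\mathrm{sep}}$. So $F/N^{\mathrm{sep}}$ is generated by the image of $A$. Also $A\cap N\subset N^{\mathrm{sep}}$, because $A$ is proper. Thus $F/N^{\mathrm{sep}}$ is a quotient of $A/(A\cap N)\cong G$.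 It also surjects onto $F/N=G$, which is finite, so $N^{\mathrm{sep}}=N$. $\square$

**Proof of (b).** First we put $[F,F]$ inside $N^{\mathrm{sep}}$; then we deal with $N$ modulo $[F,F]$. Since $G$ is abelian, $[x_i,x_j]\in N$, and it lies in $\langle x_i,x_j\rangle$, a proper free factor because $n\ge3$. So $[x_i,x_j]\in N^{\mathrm{sep}}$. The normal closure of these commutators is $[F,F]$ (the quotient by it is abelian), and $N^{\mathrm{sep}}$ is normal, so $[F,F]\le N^{\mathrm{sep}}$.

Now let $g\in N$. Its image in $F/[F,F]=\mathbb Z^n$ is $mv$ with $m\ge0$ and $v$ a primitive vector. A primitive vector is the first column of a matrix in $GL_n(\mathbb Z)$, and $\mathrm{Aut}(F)\to GL_n(\mathbb Z)$ is onto, so there is a primitive element $a\in F$ with image $v$. Then $g\in a^m[F,F]$. As $[F,F]\le N$, we get $a^m\in N$; and $a^m\in\langle a\rangle$ is separable. So $a^m\in N^{\mathrm{sep}}$ and $g\in a^m[F,F]\subset N^{\mathrm{sep}}$. $\square$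

The hypothesis $n\ge3$ in (b) cannot be dropped. Let $n=2$ and let $N$ be the kernel of $F\to(\mathbb Z/3)^2$, $x_i\mapsto e_i$. In $\mathbf F_2$ every separable word is a power $a^k$ of a primitive element $a$. The image of $a$ is part of a basis of $(\mathbb Z/3)^2$, so $a^k\in N$ only if $3\mid k$: all separable words in $N$ are cubes. Map $F$ to the upper unitriangular $3\times3$ matrices over $\mathbb F_3$ by $x_1\mapsto 1+E_{12}$, $x_2\mapsto 1+E_{23}$. Every matrix $1+q$ in that group has $(1+q)^3=1+3q+3q^2+q^3=1$, since $q^3=0$. So $N^{\mathrm{sep}}$ is killed. But $[x_1,x_2]\in N$ is not killed, because $E_{12}E_{23}=E_{13}\ne0=E_{23}E_{12}$.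

For (c) we need a theorem on Nielsen moves. Two $n$-tuples in $G$ are *Nielsen equivalent* if one is obtained from the other by permuting entries, inverting entries, and multiplying an entry, on either side, by another entry or its inverse. Such a move on a tuple $(\psi(x_1),\dots,\psi(x_n))$, with $\psi:F\to G$ a homomorphism, gives $(\psi\alpha(x_1),\dots,\psi\alpha(x_n))$ for an automorphism $\alpha$ of $F$; for instance, replacing the first entry $t_1$ by $t_1t_2$ corresponds to $\alpha(x_1)=x_1x_2$, all other $x_i$ fixed. So a sequence of moves starting from $(\varphi(x_i))$ ends in $(\varphi(\gamma(x_i)))$ for some $\gamma\in\mathrm{Aut}(F)$.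

**Lemma 2 (Dunwoody's theorem).** Let $G$ be finite solvable with $d(G)\le n-1$, where $n\ge2$. Then any two generating $n$-tuples of $G$ are Nielsen equivalent.

The reference is M. J. Dunwoody, *Nielsen transformations*, in: Computational Problems in Abstract Algebra, Pergamon 1970, pp. 45–46. Here is a proof.

*Proof.* We show by induction on $|G|$: if $h_1,\dots,h_{n-1}$ generate $G$, then every generating $n$-tuple of $G$ is Nielsen equivalent to $(h_1,\dots,h_{n-1},1)$. This gives the lemma, and it is clear for $|G|=1$.

Let $G\ne1$ and let $K\ne1$ be a minimal normal subgroup. It is abelian: $[K,K]$ is normal in $G$ and strictly smaller than $K$ by solvability, so it is trivial. Let $t$ be a generating $n$-tuple of $G$. By induction in $G/K$, moves take the image of $t$ to the image of $(h_1,\dots,h_{n-1},1)$. The same moves in $G$ take $t$ to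
$$(g_1,\dots,g_{n-1},k),\qquad g_i\in h_iK,\quad k\in K.$$

We may assume $k\ne1$. Indeed, if $k=1$ then $g_1,\dots,g_{n-1}$ generate $G$; write some nontrivial element of $K$ as a word in them and multiply the last entry by that word.

Since $G=\langle g_1,\dots,g_{n-1},k\rangle$ and $k$ acts trivially on the abelian group $K$ by conjugation, the conjugation action of $G$ on $K$ is generated by that of the $g_i$. Replacing the last entry $k$ by $g_ikg_i^{-1}$ or $g_i^{-1}kg_i$ is a composite of two moves. So moves turn $k$ into any of its $G$-conjugates and leave the other entries alone. Then one may multiply a chosen $g_i$ by that conjugate or its inverse. This changes $g_i$ by an element of $K$, so the action of $g_i$ on $K$ does not change and the process can be repeated. The conjugates of $k$ generate a nontrivial normal subgroup of $G$ inside $K$, hence all of $K$. So each $g_i$ can be multiplied by any element of $K$, and we reach $(h_1,\dots,h_{n-1},k')$ with $k'\in K$. As the $h_i$ generate $G$, we can multiply the last entry by a word in them and get $(h_1,\dots,h_{n-1},1)$. $\square$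

**Proof of (c).** Let $h_1,\dots,h_{n-1}$ generate $G$. By Lemma 2, $(\varphi(x_1),\dots,\varphi(x_n))$ is Nielsen equivalent to $(h_1,\dots,h_{n-1},1)$. So there is a basis $x_i'=\gamma(x_i)$ of $F$ with $\varphi(x_i')=h_i$ for $i<n$, and the proper free factor $\langle x_1',\dots,x_{n-1}'\rangle$ maps onto $G$. Apply (a). $\square$

So for $n\ge 3$ a nilpotent counterexample must have class at least $2$, and since $d(G)\le n$ always holds, a solvable one must have $d(G)=n$. The next thing to try is a quotient of class $2$. We need a way of computing in such quotients.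

## The Magnus expansion modulo $p$ and the subgroups $D_c$

Let $F$ now be free on $x_1,\dots,x_r$, $r\ge1$, and let $p$ be a prime. Let $T=\mathbb F_p\langle\!\langle X_1,\dots,X_r\rangle\!\rangle$ be the ring of noncommutative power series, $V=\bigoplus_i\mathbb F_pX_i$ its degree-$1$ part, and $V^{\otimes c}$ its degree-$c$ part; we write $X_iX_j$ or $X_i\otimes X_j$ for the same monomial. Let $T_{\ge c}$ be the ideal of series with all terms of degree $\ge c$. The element $1+X_i$ is a unit, with inverse $1-X_i+X_i^2-\cdots$, so there is a homomorphism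
$$\mu:F\to T^\times,\qquad \mu(x_i)=1+X_i .$$

**Definition.** For $c\ge1$ put
$$D_c=D_c(F)=\{g\in F:\mu(g)\in1+T_{\ge c}\},\qquad \delta_c:D_c\to V^{\otimes c},\quad \delta_c(g)=\text{the degree-}c\text{ component of }\mu(g).$$
The $D_c$ form the *mod-$p$ Zassenhaus filtration* of $F$.

Here $D_1=F$. The map $\delta_1:F\to V$ is the homomorphism $x_i\mapsto X_i$, that is, the quotient map $F\to H_1(F;\mathbb F_p)$. We call $\delta_1(g)$ the *linear part* of $g$. As an example, $\mu(x_1^p)=(1+X_1)^p=1+X_1^p$, so $x_1^p\in D_p$ and $\delta_p(x_1^p)=X_1^p$.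

**Lemma 3.** Let $a,b,c\ge1$.

* (i) $D_c$ is normal in $F$, of finite $p$-power index.
* (ii) $\delta_c$ is a homomorphism with kernel $D_{c+1}$, and $\delta_c(fgf^{-1})=\delta_c(g)$ for $f\in F$, $g\in D_c$. Hence $D_c/D_{c+1}$ is elementary abelian and central in $F/D_{c+1}$, and the preimage under $\delta_c$ of any subgroup of $V^{\otimes c}$ is normal in $F$.
* (iii) $D_c=\{g\in F:g-1\in I^c\}$, where $I$ is the augmentation ideal of $\mathbb F_p[F]$. In particular $D_c$ is characteristic in $F$.
* (iv) For $g\in D_a$ and $h\in D_b$ we have $[g,h]\in D_{a+b}$ and $\delta_{a+b}([g,h])=\delta_a(g)\delta_b(h)-\delta_b(h)\delta_a(g)$.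

*Proof.* (i) $D_c$ is the kernel of $F\to(T/T_{\ge c})^\times$. The image lies in the group $1+T_{\ge1}/T_{\ge c}$, whose order is that of the finite $\mathbb F_p$-vector space $T_{\ge1}/T_{\ge c}$, a power of $p$.

(ii) If $\mu(g)=1+q+\cdots$ and $\mu(h)=1+q'+\cdots$ with $q,q'$ of degree $c$ and dots of higher degree, then $\mu(gh)=1+(q+q')+\cdots$, because $qq'$ has degree $2c>c$. So $\delta_c$ is a homomorphism, with kernel $D_{c+1}$ by definition. Conjugating $1+q+\cdots$ by an element of $1+T_{\ge1}$ does not change the degree-$c$ term. So $\delta_c(f^{-1}g^{-1}fg)=-\delta_c(g)+\delta_c(g)=0$, that is, $[f,g]\in D_{c+1}$. This is centrality. The quotient embeds in $V^{\otimes c}$, so it is elementary abelian. A preimage $\delta_c^{-1}(S)$ is stable under conjugation because $\delta_c$ is.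

(iii) Extend $\mu$ to an algebra map $\mathbb F_p[F]\to T$. It sends each $g-1$ into $T_{\ge1}$, so $I$ into $T_{\ge1}$ and $I^c$ into $T_{\ge c}$, and it induces $\bar\mu:\mathbb F_p[F]/I^c\to T/T_{\ge c}$. In the other direction, $X_i\mapsto x_i-1$ defines an algebra map $T/T_{\ge c}\to\mathbb F_p[F]/I^c$, since monomials of degree $\ge c$ go to $I^c$. The composite $\mathbb F_p[F]/I^c\to T/T_{\ge c}\to\mathbb F_p[F]/I^c$ sends $x_i$ to $1+(x_i-1)=x_i$, so it is the identity. Hence $\bar\mu$ is injective, and $\mu(g)-1\in T_{\ge c}$ exactly when $g-1\in I^c$. Every automorphism of $F$ preserves $I$, hence $I^c$, hence $D_c$.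

(iv) Write $\mu(g)=1+\alpha$, $\mu(h)=1+\beta$ with $\alpha\in T_{\ge a}$, $\beta\in T_{\ge b}$. Then
$$\mu([g,h])-1=\mu(hg)^{-1}\bigl(\mu(gh)-\mu(hg)\bigr)=\mu(hg)^{-1}(\alpha\beta-\beta\alpha).$$
Since $\mu(hg)^{-1}\in1+T_{\ge1}$, this lies in $T_{\ge a+b}$ with degree-$(a+b)$ component $\delta_a(g)\delta_b(h)-\delta_b(h)\delta_a(g)$. $\square$

**The case $p=2$, $c=2$.** Let $F=\mathbf F_n$ with $n\ge2$, and $p=2$. Identify a tensor $s=\sum s_{ij}X_i\otimes X_j$ with the matrix $(s_{ij})$. We compute $\delta_2(D_2)$. The subgroup $D_2$ is the kernel of $F\to V\cong\mathbb F_2^n$, so it contains all squares. Conversely, the quotient of $F$ by the subgroup generated by all squares is elementary abelian, so $F\to V$ maps onto it compatibly, and $D_2$ is contained in that subgroup. So $D_2$ is generated by squares. If $g$ has linear part $v$, write $\mu(g)=1+v+q$ with $q\in T_{\ge2}$; then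
$$\mu(g^2)=1+2(v+q)+(v+q)^2\in1+v\otimes v+T_{\ge3},\qquad\text{so}\qquad \delta_2(g^2)=v\otimes v. \tag{1}$$
Hence $\delta_2(D_2)$ is the span of all $v\otimes v$. These are symmetric tensors. The span contains $X_i\otimes X_i$ and
$$X_i\otimes X_j+X_j\otimes X_i=(X_i+X_j)^{\otimes2}-X_i^{\otimes2}-X_j^{\otimes2}, \tag{2}$$
and these form a basis of the symmetric tensors. So $\delta_2$ induces
$$D_2/D_3\cong\mathrm{Sym}_n(\mathbb F_2),\qquad [F:D_2]=2^n,\qquad [F:D_3]=2^{\,n+n(n+1)/2}. \tag{3}$$
By (1) and Lemma 3(iv), $x_i^2$ has matrix $E_{ii}$, and $[x_i,x_j]$ has matrix $E_{ij}+E_{ji}$.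

## The coset $x_1^2x_2^2\cdots x_n^2D_3$

Let us try to repeat the proof of Theorem 1(b) one level down, with $p=2$ and $D_3$ in the role of $[F,F]$. That proof had two halves. The first put $[F,F]$ inside $N^{\mathrm{sep}}$. It has an exact analogue: for $n\ge3$ one has $D_3^{\mathrm{sep}}=D_3$, as we shall prove in Step 1 of Theorem 6. The second half replaced $g\in N$, modulo $[F,F]$, by one separable element of $N$. It worked because a single vector $v\in\mathbb Z^n$ always lies in a proper direct summand, here $\mathbb Zv'$ with $v'$ primitive, so it comes from a proper free factor.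

Now take $g=x_1^2x_2^2\cdots x_n^2$ and let $N=D_3\cup gD_3$. This is a subgroup, since $\delta_2(g)$ has order $2$. Each factor $x_i^2$ of $g$ is separable, but it is not in $N$, so factoring $g$ this way does not help. If every separable word of $N$ is in $D_3$, then $N^{\mathrm{sep}}\ne N$. So everything hangs on one point: does the coset $gD_3$ contain a separable word? Rewriting $g$ modulo $D_3$, for instance as $(x_1x_2)^2[x_1,x_2]x_3^2\cdots x_n^2$, keeps involving all the generators, but this alone decides nothing.

What is needed is a property of $\delta_2(g)$ forced by separability. In degree $1$ there is none. In degree $2$ there is one: the matrix of $g$ is the identity, and a word from a proper free factor has its leading term built from a proper subspace $U$ of $V$. A tensor in $U\otimes U$ is a matrix of rank at most $\dim U<n$. The next lemma makes this precise in all degrees.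

**Lemma 4.** Let $F$ be free of finite rank and $p$ a prime. Let $h_1,\dots,h_s\in F$ have linearly independent linear parts $u_1,\dots,u_s\in V$, and let $U=\operatorname{span}(u_1,\dots,u_s)$. If $g\in\langle h_1,\dots,h_s\rangle\cap D_c$, then $\delta_c(g)\in U^{\otimes c}$.

*Proof.* The point is that $g$ may start in degree $c$ in the $X$'s; we must exclude that its expression in the $h_j$ starts earlier and then cancels.

Write $g=w(h_1,\dots,h_s)$ with $w$ in the free group on $y_1,\dots,y_s$. Let $1+\sum_{m\ge1}P_m(Y)$ be the Magnus expansion of $w$ over $\mathbb F_p$, with $P_m$ a homogeneous noncommutative polynomial of degree $m$. Since $\mu(h_j)-1\in u_j+T_{\ge2}$ has no constant term, there is a continuous algebra homomorphism $\theta:\mathbb F_p\langle\!\langle Y_1,\dots,Y_s\rangle\!\rangle\to T$ with $\theta(Y_j)=\mu(h_j)-1$. Then $\theta(1+Y_j)=\mu(h_j)$, so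
$$\mu(g)=1+\sum_{m\ge1}\theta(P_m),\qquad \theta(P_m)\in P_m(u_1,\dots,u_s)+T_{\ge m+1}.$$
Suppose $P_m\ne0$ for some $m<c$ and take $m$ minimal. Then the degree-$m$ component of $\mu(g)$ is $P_m(u_1,\dots,u_s)$. The length-$m$ monomials in the linearly independent vectors $u_j$ are linearly independent in $V^{\otimes m}$, so this component is nonzero, which contradicts $g\in D_c$. Hence $P_m=0$ for all $m<c$, and $\delta_c(g)=P_c(u_1,\dots,u_s)\in U^{\otimes c}$. $\square$

**Application to free factors.** Let $A$ be a proper free factor of $F$. A basis of $A$ extends to a basis of $F$, whose linear parts span $V$; there are $\dim V$ of them, so they form a basis of $V$. So the linear parts of a basis of $A$ are linearly independent and span a proper subspace $U\subsetneq V$, which is the set of all linear parts of elements of $A$. Therefore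
$$g\in A\cap D_c\ \Longrightarrow\ \delta_c(g)\in U^{\otimes c}\ \text{ with }U\subsetneq V. \tag{4}$$

## The identity matrix as an obstruction

**Theorem 5.** Let $n\ge2$. There is a normal subgroup $N\lhd F=\mathbf F_n$ of index $2^{\,n+n(n+1)/2-1}$, with $F/N$ a $2$-group of class $2$, such that $N^{\mathrm{sep}}\neq N$.

So the guess is wrong for every $n\ge3$: the cover $\Gamma\to\mathbf R_n$ corresponding to this $N$ is a finite regular cover, and $\pi_1(\Gamma)$ is not generated by $\mathcal C^{\mathrm{sep}}\cap\pi_1(\Gamma)$. By Theorem 1(b), class $2$ is the least nilpotency class of a nilpotent counterexample for $n\ge3$.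

*Proof.* Let $p=2$, $\omega=\sum_{i=1}^nX_i\otimes X_i$, and
$$N=\{g\in D_2:\delta_2(g)\in\{0,\omega\}\}.$$
By Lemma 3, $N$ is normal in $F$, and it contains $D_3$, which has finite index.

**Step 1: the separable words of $N$ lie in $D_3$.** Let $A$ be a proper free factor, $g\in N\cap A$, and $U\subsetneq V$ the span of the linear parts of $A$. By (4), $\delta_2(g)\in U\otimes U$. We claim $\omega\notin U\otimes U$. Choose a nonzero linear functional $\ell$ on $V$ vanishing on $U$. Then $\ell\otimes\mathrm{id}$ vanishes on $U\otimes U$, whereas $(\ell\otimes\mathrm{id})(\omega)=\sum_i\ell(X_i)X_i\neq0$. So $\delta_2(g)=0$ and $g\in D_3$. Therefore $N^{\mathrm{sep}}\le D_3$.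

**Step 2: $N$ is larger than $D_3$.** By (1), $x_1^2x_2^2\cdots x_n^2\in D_2$ and $\delta_2(x_1^2\cdots x_n^2)=\omega\ne0$. So this word lies in $N\setminus D_3$, and $N^{\mathrm{sep}}\le D_3\subsetneq N$.

**Step 3: index and class.** By (3), $D_2/N\cong\mathrm{Sym}_n(\mathbb F_2)/\{0,\omega\}$, so $[F:N]=2^n\cdot2^{n(n+1)/2-1}$. The quotient $F/N$ is a $2$-group with central subgroup $D_2/N$ and abelian quotient $F/D_2$, so its class is at most $2$. It is not abelian, because $\delta_2([x_1,x_2])=X_1\otimes X_2+X_2\otimes X_1\notin\{0,\omega\}$. $\blacksquare$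

*The case $n=2$ by hand.* Here $[F:N]=16$, and separable words are powers $a^k$ of primitive elements. The linear part $v$ of $a$ is nonzero. If $k$ is odd, then $a^k\notin D_2$. If $k\equiv2$ modulo $4$, then $\delta_2(a^k)=v\otimes v$, a matrix of rank $1$, hence neither $0$ nor the identity. If $4\mid k$, then $a^k\in D_3$. So all separable words of $N$ lie in $D_3$, which has index $32$.

*What the proof gives as it stands.* Only Lemma 4 was used about separable words. So the conclusion $N\ne\langle\cdots\rangle$ holds with $\mathcal C^{\mathrm{sep}}$ enlarged to the set of all elements lying in some subgroup $\langle h_1,\dots,h_{n-1}\rangle$ whose generators are linearly independent in $H_1(F;\mathbb F_2)$: for such a subgroup the span $U$ of the linear parts has dimension $n-1$, and Step 1 applies word for word.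

## All subgroups between $D_3$ and $D_2$

Being singular is the only constraint at this level. The next theorem says so precisely and gives smaller counterexamples.

**Theorem 6.** Let $n\ge3$, and let $D_2>D_3$ be the second and third terms of the mod-$2$ Zassenhaus filtration of $F=\mathbf F_n$. Then $D_2/D_3\cong\mathrm{Sym}_n(\mathbb F_2)$. The subgroups $N$ with $D_3\le N\le D_2$ are all normal and correspond to subspaces $S\le\mathrm{Sym}_n(\mathbb F_2)$. Under this correspondence $N^{\mathrm{sep}}$ corresponds to the span of the singular matrices in $S$. So $N=N^{\mathrm{sep}}$ if and only if $S$ is spanned by its singular matrices. In particular there is a counterexample of index $2^{\,n+n(n+1)/2-\lfloor n^2/4\rfloor-1}$ (for $n=3$: index $64$).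

The isomorphism is (3). Since $D_2/D_3$ is elementary abelian, its subgroups are its subspaces, so each $N$ is $\delta_2^{-1}(S)$ for a unique $S$; it is normal by Lemma 3(ii).

**Step 1: $D_3^{\mathrm{sep}}=D_3$.** This ensures that $N^{\mathrm{sep}}\ge D_3$ for all $N$ in question, so that $N^{\mathrm{sep}}$ is determined by its image under $\delta_2$. Let $E=F/D_3^{\mathrm{sep}}$. We bound $|E|$.

If $(u,v)$ is part of a basis of $F$, then $\langle u,v\rangle$ is a proper free factor, because $n\ge3$. The elements $u^2$ and $[u,v]$ lie in $D_2$, and $D_2/D_3$ is central of exponent $2$ in $F/D_3$; so $u^4$, $[u^2,v]$ and $[u,v]^2$ lie in $D_3\cap\langle u,v\rangle$. They are trivial in $E$.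

With $(u,v)=(x_i,x_j)$: in $E$ each $x_i^2$ commutes with every $x_j$, so it is central, and its order divides $2$. Next let $i\neq j$. The pairs $(x_ix_j,x_i)$, $(x_ix_j,x_j)$ and $(x_ix_j,x_k)$ for $k\notin\{i,j\}$ are parts of bases of $F$. So $(x_ix_j)^2$ commutes in $E$ with all generators and is central. Writing $x_i^{-1}=x_i^{-2}x_i$ and $x_j^{-1}=x_j^{-2}x_j$ and pulling out the central squares, we get in $E$
$$[x_i,x_j]=x_i^{-1}x_j^{-1}x_ix_j=x_i^{-2}x_j^{-2}\,(x_ix_jx_ix_j)=x_i^{-2}x_j^{-2}(x_ix_j)^2 .$$
So $[x_i,x_j]$ is central in $E$, and $[x_i,x_j]^2=1$.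

Let $Z_0\le E$ be the central subgroup generated by the $n$ elements $x_i^2$ and the $n(n-1)/2$ elements $[x_i,x_j]$, $i<j$. All have order dividing $2$, so $|Z_0|\le2^{n(n+1)/2}$. The group $E/Z_0$ is abelian and generated by $n$ elements of order dividing $2$, so $|E/Z_0|\le2^n$. Thus $|E|\le2^{n+n(n+1)/2}=[F:D_3]$ by (3). Since $D_3^{\mathrm{sep}}\le D_3$, the group $E$ surjects onto $F/D_3$; so $D_3^{\mathrm{sep}}=D_3$.

**Step 2: $\delta_2(N^{\mathrm{sep}})$ is contained in the span of the singular matrices of $S$.** Let $N=\delta_2^{-1}(S)$. Since $N\ge D_3$, we have $N^{\mathrm{sep}}\ge D_3^{\mathrm{sep}}=D_3$, so $N^{\mathrm{sep}}=\delta_2^{-1}(\delta_2(N^{\mathrm{sep}}))$. If $g\in N\cap A$ with $A$ a proper free factor, then by (4) $\delta_2(g)\in S\cap(U\otimes U)$ with $U\subsetneq V$. Writing a tensor as $s=\sum_j\bigl(\sum_is_{ij}X_i\bigr)\otimes X_j$, we see that $s\in U\otimes V$ means that all columns of $s$ are in $U$; so the rank of $\delta_2(g)$ is at most $\dim U<n$, and $\delta_2(g)$ is a singular matrix in $S$.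

**Step 3: every singular matrix of $S$ lies in $\delta_2(N^{\mathrm{sep}})$.** Let $s\in S$ be singular and let $U_0\subsetneq V$ be its column space, so $s\in U_0\otimes V$. As $s$ is symmetric, also $s\in V\otimes U_0$, and so $s\in(U_0\otimes V)\cap(V\otimes U_0)=U_0\otimes U_0$. Choose a hyperplane $U\supseteq U_0$ of $V$. Then $s$ is a symmetric tensor over $U$. By (2), applied to a basis of $U$, and because all coefficients are $0$ or $1$, we can write $s=\sum_ia_i\otimes a_i$ with $a_i\in U$.

We realize $U$ by a free factor. The map $\mathrm{Aut}(F)\to GL_n(\mathbb F_2)$ is onto, because elementary matrices generate $GL_n(\mathbb F_2)$ and are induced by the Nielsen automorphisms $x_i\mapsto x_ix_j$. Take a matrix carrying $\operatorname{span}(X_1,\dots,X_{n-1})$ to $U$, lift it to an automorphism, and let $A$ be the image of $\langle x_1,\dots,x_{n-1}\rangle$. This is a proper free factor whose linear parts form $U$. Pick $\alpha_i\in A$ with linear part $a_i$, and let $g=\prod_i\alpha_i^2$. Then $g\in A\cap D_2$, and by (1) $\delta_2(g)=\sum_ia_i\otimes a_i=s\in S$. So $g\in N\cap A\subset N^{\mathrm{sep}}$.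

Steps 2 and 3 show that $\delta_2(N^{\mathrm{sep}})$ is exactly the span of the singular matrices in $S$. This is the classification.

**Step 4: a counterexample of smaller index.** We want a large $S$ that is not spanned by its singular matrices. Let $R$ be the space of symmetric matrices supported on the positions $(i,j)$ with $i+j\le n$. With $m=\lfloor n/2\rfloor$,
$$\dim R=\#\{i\le j:i+j\le n\}=\sum_{i=1}^{m}(n-2i+1)=m(n+1)-m(m+1)=m(n-m)=\lfloor n^2/4\rfloor .$$
Let $J$ be the antidiagonal permutation matrix and $S=R\oplus\mathbb F_2J$. A matrix in $J+R$ has $1$'s at the positions $i+j=n+1$ and $0$'s where $i+j>n+1$; reversing the order of its rows makes it triangular with $1$'s on the diagonal, so it is invertible. Thus all singular matrices of $S$ lie in $R\subsetneq S$, and $N=\delta_2^{-1}(S)$ has $N^{\mathrm{sep}}\neq N$. Its index is $2^n\cdot2^{n(n+1)/2-\dim S}=2^{\,n+n(n+1)/2-\lfloor n^2/4\rfloor-1}$. $\blacksquare$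

*Examples for $n=3$.* The space of Step 4 consists of the matrices
$$\begin{pmatrix}a&b&c\\ b&c&0\\ c&0&0\end{pmatrix},\qquad\text{with determinant }c^3=c\text{ in }\mathbb F_2 .$$
The word $x_2^2[x_1,x_3]$ has matrix $E_{22}+E_{13}+E_{31}=J$, so it lies in $N$ but not in $N^{\mathrm{sep}}$, and $[F:N]=64$.

On the other hand, an invertible matrix in $S$ is not by itself an obstruction. The space $S=\operatorname{span}(E_{11},E_{22}+E_{33})$ contains the identity matrix, but it is spanned by two singular matrices, so here $N=N^{\mathrm{sep}}$. Likewise $\mathrm{Sym}_n(\mathbb F_2)$ is spanned by the matrices $E_{ii}$ and $E_{ij}+E_{ji}$ of rank at most $2<n$, so $D_2^{\mathrm{sep}}=D_2$, as Theorem 1(b) also says.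

## Counting dimensions inside an arbitrary finite-index subgroup

So far $p=2$ and $c=2$. For large $c$, Lemma 4 confines separable words to a small part of the $c$-th layer, for every prime and inside every finite-index subgroup. The tensors in $U^{\otimes c}$, with $U$ a hyperplane in a space of dimension $r$, number $(r-1)^c$ in dimension, and there are only finitely many hyperplanes; the layer itself grows like $r^c/c$.

**Theorem 7.** Let $n\ge2$, $p$ a prime, $M\le F=\mathbf F_n$ of finite index, $r=\operatorname{rank}M$. Let $D_c(M)$ be the mod-$p$ Zassenhaus filtration of $M$. For all large $c$, $N=D_c(M)$ is not generated by $N\cap\mathcal C^{\mathrm{sep}}$. The codimension of the span of $N\cap\mathcal C^{\mathrm{sep}}$ in $H_1(N;\mathbb F_p)$ tends to $\infty$ with $c$. The span of the image of $N\cap\mathcal C^{\mathrm{sep}}$ in $D_c(M)/D_{c+1}(M)$ has dimension a fraction of the total tending to $0$. If $M$ is normal (characteristic) in $F$, so is $N$.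

In particular, every finite-index normal subgroup $M$ contains finite-index normal subgroups $N$ with $N\ne N^{\mathrm{sep}}$. Here $\mathcal C^{\mathrm{sep}}$ always refers to free factors of $F$. Put $d=[F:M]$; then $r=1+(n-1)d\ge2$.

**Step 1: if $A$ is a proper free factor of $F$, then $A\cap M$ is a proper free factor of $M$.** This lets us apply Lemma 4 inside $M$. That $A\cap M$ is a free factor of $M$ is a case of the Kurosh subgroup theorem; here it can be seen on graphs. Choose a basis of $F$ whose first $k\le n-1$ elements form a basis of $A$, and let $\Gamma$ be the cover of the corresponding rose with $\pi_1(\Gamma,v)=M$. Let $C$ be the component containing $v$ of the preimage of the subrose of the first $k$ circles. A reduced word in $A$ lies in $M$ exactly when its lift at $v$ is a closed path, and that path stays in $C$; so $\pi_1(C,v)=A\cap M$. A maximal tree of $C$ extends to a maximal tree of $\Gamma$, so the basis of $\pi_1(C,v)$ given by the edges of $C$ outside the tree extends to a basis of $\pi_1(\Gamma,v)$. So $A\cap M$ is a free factor of $M$.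

It is proper. If $k=0$, its rank is $0<r$. If $k\ge1$, let $e\le d$ be the number of vertices of $C$; then $C$ has $ke$ edges, and
$$\operatorname{rank}(A\cap M)=ke-e+1=1+(k-1)e\le1+(n-2)d<1+(n-1)d=r .$$

**Step 2: an upper bound for separable words.** By Step 1, every element of $\mathcal C^{\mathrm{sep}}\cap M$ lies in a proper free factor of $M$. Apply the Magnus expansion to the free group $M$, with $V=H_1(M;\mathbb F_p)$ of dimension $r$, and let $N=D_c(M)$. By (4) for $M$,
$$\delta_c(N\cap\mathcal C^{\mathrm{sep}})\subset\bigcup_UU^{\otimes c},$$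
the union over the hyperplanes $U\subset V$, as every proper subspace lies in a hyperplane. There are $\frac{p^r-1}{p-1}\le p^r$ hyperplanes, so the span of $\delta_c(N\cap\mathcal C^{\mathrm{sep}})$ has dimension at most $p^r(r-1)^c$.

**Step 3: a lower bound for the whole layer.** By Lemma 3(iv) and induction on length, $\delta_c(N)$ contains all left-normed brackets $[\dots[[X_{i_1},X_{i_2}],X_{i_3}],\dots,X_{i_c}]$, which are the $\delta_c$ of the corresponding group commutators. These brackets span the degree-$c$ part $L_c$ of the Lie subalgebra $L$ of $T$ generated by $X_1,\dots,X_r$. We bound $\ell_c=\dim L_c$ from below.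

The universal enveloping algebra of the free Lie algebra on $X_1,\dots,X_r$ is the free associative algebra $\mathbb F_p\langle X_1,\dots,X_r\rangle$, because both have the same universal property. By the Poincaré–Birkhoff–Witt theorem, valid over any field, a Lie algebra embeds in its enveloping algebra; so $L$ is the free Lie algebra, and the ordered monomials in a homogeneous basis of $L$ form a basis of $\mathbb F_p\langle X_1,\dots,X_r\rangle$. Comparing dimensions in each degree,
$$\prod_{m\ge1}(1-t^m)^{-\ell_m}=\sum_{c\ge0}r^ct^c=\frac1{1-rt}.$$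
Take logarithms and multiply the coefficient of $t^c$ by $c$:
$$\sum_{m\mid c}m\,\ell_m=r^c. \tag{5}$$
Möbius inversion of (5) is Witt's formula (Magnus–Karrass–Solitar, *Combinatorial Group Theory*, Thm 5.11). For us it is enough to note that (5) gives $m\ell_m\le r^m$ for all $m$, and that the divisors $m<c$ of $c$ are at most $c/2$. So
$$c\,\ell_c=r^c-\sum_{m\mid c,\,m<c}m\ell_m\ \ge\ r^c-\sum_{1\le k\le c/2}r^k\ \ge\ r^c-2r^{c/2},$$
where the last step uses $\sum_{k=1}^{K}r^k\le\frac{r}{r-1}r^{K}\le2r^{K}$ for $r\ge2$. Hence
$$\dim\delta_c(N)\ge\frac{r^c-2r^{c/2}}c. \tag{6}$$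

**Step 4: comparison.** For $c\ge3$ the right side of (6) is positive, and it tends to $\infty$. By Step 2, the span of $\delta_c(N\cap\mathcal C^{\mathrm{sep}})$ occupies in $\delta_c(N)\cong D_c(M)/D_{c+1}(M)$ a fraction of the dimension that is at most
$$\frac{c\,p^r(r-1)^c}{r^c-2r^{c/2}}=\frac{c\,p^r\,(1-1/r)^c}{1-2r^{-c/2}}\ \longrightarrow\ 0\qquad(c\to\infty).$$
So the codimension of this span in $\delta_c(N)$ tends to $\infty$. Since $\delta_c(N)$ is an elementary abelian $p$-group, $N\to\delta_c(N)$ factors through a surjection $H_1(N;\mathbb F_p)\to\delta_c(N)$, which carries the span of $N\cap\mathcal C^{\mathrm{sep}}$ onto the span of $\delta_c(N\cap\mathcal C^{\mathrm{sep}})$. So the codimension in $H_1(N;\mathbb F_p)$ is at least as large, and it tends to $\infty$. As soon as it is positive, $\langle N\cap\mathcal C^{\mathrm{sep}}\rangle\ne N$.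

**Step 5: normality and index.** By Lemma 3, applied to $M$, the subgroup $D_c(M)$ has finite index in $M$, hence in $F$, and is characteristic in $M$. So it is normal (characteristic) in $F$ if $M$ is. $\blacksquare$

All these obstructions live in homology with coefficients in $\mathbb F_p$. For $n\ge3$ the arguments here do not settle the rational variant, namely whether $N\cap\mathcal C^{\mathrm{sep}}$ always spans $H_1(N;\mathbb Q)$.
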